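# Commutative algebras over the small quantum group of $\mathfrak{sl}_2$

Throughout, $\Bbbk$ is an algebraically closed field of characteristic $0$, all algebras and modules are finite-dimensional, and "ideal" means two-sided ideal. We write $[n]=\frac{q^n-q^{-n}}{q-q^{-1}}$ and $[k]!=[1][2]\cdots[k]$.

## 1. Square-free $\ell$: a highest weight vector squares to zero

Let a small quantum group act on an algebra $A$ that is commutative in the braided sense and carries a good trace form. How large can $A$ be? Laugwitz and Walton ("Constructing non-semisimple modular categories with local modules", arXiv:2202.08644, 2022) conjecture that for $u_q(\mathfrak{sl}_2)$ at an odd root of unity only $A=\Bbbk$ is possible, once $A$ has no invariants beyond the scalars. We shall prove this. If the order $\ell$ of $q$ is square-free there is a short proof; we begin with it and set up the language on the way.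

**The Hopf algebra.** Let $q$ be a primitive $\ell$-th root of unity with $\ell\ge3$ odd. Then $H=u_q(\mathfrak{sl}_2)$ is generated by $E,F,K$ with
$$E^\ell=F^\ell=0,\quad K^\ell=1,\quad KEK^{-1}=q^2E,\quad KFK^{-1}=q^{-2}F,\quad EF-FE=\frac{K-K^{-1}}{q-q^{-1}}.$$
We use the conventions of Kassel, *Quantum Groups*, Thm. IX.7.1:
$$\Delta(K)=K\otimes K,\quad \Delta(E)=1\otimes E+E\otimes K,\quad \Delta(F)=K^{-1}\otimes F+F\otimes 1,$$
with counit $\epsilon(K)=1$, $\epsilon(E)=\epsilon(F)=0$, and
$$R=\frac1\ell\sum_{0\le i,j,k\le \ell-1}\frac{(q-q^{-1})^k}{[k]!}\,q^{k(k-1)/2+2k(i-j)-2ij}\;E^kK^i\otimes F^kK^j ,\qquad c(a\otimes b)=\tau\bigl(R(a\otimes b)\bigr),$$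
where $\tau$ is the flip. Let $\mathcal C$ be the category of finite-dimensional left $H$-modules with braiding $c$. A braided finite tensor category is called modular (the Kerler–Lyubashenko setting, without semisimplicity) if it is non-degenerate and ribbon; $\mathcal C$ is modular and not semisimple. Non-degeneracy and the ribbon element play no role in the proofs.

Since $K^\ell=1$, the operator $K$ is diagonalizable on every module, and since $\ell$ is odd its eigenvalues can be written $q^{2n}$ with $n\in\mathbb Z/\ell$. An eigenvector of $K$ is called a weight vector. Every nonzero module contains a nonzero weight vector killed by $E$: the kernel of the nilpotent operator $E$ is nonzero and $K$-stable.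

**Algebras in $\mathcal C$.** An algebra in $\mathcal C$ is a $\Bbbk$-algebra $A$ that is an $H$-module such that the multiplication $m$ and the unit map $\eta:\mathbb 1\to A$ are $H$-linear. Explicitly, $K$ acts by algebra automorphisms, $E1=F1=0$, and
$$E(ab)=aE(b)+E(a)K(b),\qquad F(ab)=K^{-1}(a)F(b)+F(a)b. \tag{1}$$
The space $\operatorname{Hom}_{\mathcal C}(\mathbb 1,A)$ is the space of invariants $A^H=\{a: ha=\epsilon(h)a\ \text{for all } h\in H\}$, and it contains $1$.

**Definition (rigid Frobenius algebra).** An algebra $A$ in a braided finite tensor category is a rigid Frobenius algebra if it is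

- connected: $\dim\operatorname{Hom}(\mathbb 1,A)=1$;
- commutative: $m\circ c_{A,A}=m$;
- special Frobenius: it has a coalgebra structure $(\Delta_A,\varepsilon)$ in the category such that $\Delta_A$ is a morphism of $A$-bimodules, $m\circ\Delta_A=\beta_A\,\mathrm{id}_A$ and $\varepsilon\circ \eta=\beta_{\mathbb 1}\,\mathrm{id}_{\mathbb 1}$ with $\beta_A,\beta_{\mathbb 1}\in\Bbbk$ nonzero.

Here $A\otimes A$ is a bimodule by left multiplication on the first factor and right multiplication on the second. For example, $\Bbbk^n$ with trivial action, $\Delta_A(\delta_i)=\delta_i\otimes\delta_i$ and $\varepsilon(\delta_i)=1$, is commutative and special Frobenius with $\beta_A=1$, $\beta_{\mathbb 1}=n$. It is connected only for $n=1$.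

**Definition (completely anisotropic).** A non-degenerate braided finite tensor category is completely anisotropic if its only rigid Frobenius algebra is $\mathbb 1$, up to isomorphism of algebras. The conjecture says that $\mathcal C$ is completely anisotropic.

**On conventions.** Replacing $R$ by $R_{21}^{-1}$ replaces $c=\tau R$ by $R^{-1}\tau=c^{-1}$, and $mc=m$ is equivalent to $m=mc^{-1}$. Passing to the co-opposite Hopf algebra with $R_{21}$ reverses $\otimes$ and turns $A$ into $A^{op}$: if $m'$ is the multiplication and $m=m'\tau$, then $m'\tau R_{21}=m'$ reads $m\tau R=m$. So these choices do not affect the statement.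

**Braiding a highest weight vector.** This computation is the only way the $R$-matrix enters the main proofs. Let $Ex=0$ and $Kx=q^{2n}x$. In $R(x\otimes b)$ only the terms with $k=0$ survive. If $Kb=q^{2p}b$, they give the scalar $\frac1\ell\sum_{i,j}q^{-2ij+2ni+2pj}$; the sum over $i$ of $q^{2i(n-j)}$ is $\ell$ if $j\equiv n$ and $0$ otherwise, so the scalar is $q^{2np}$. Hence for all $b$
$$c(x\otimes b)=K^n b\otimes x. \tag{2}$$
In a commutative algebra $A$ this says
$$xb=K^n(b)\,x\qquad (b\in A). \tag{3}$$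

**Definition (separable in $\mathcal C$).** An algebra $A$ in $\mathcal C$ is separable in $\mathcal C$ if there is an $H$-invariant $e=\sum e_i\otimes e^i\in A\otimes A$ with $\sum e_ie^i=1$ and $ae=ea$ for all $a$, that is, $\sum ae_i\otimes e^i=\sum e_i\otimes e^ia$. For $\Bbbk^n$ with trivial action, $e=\sum\delta_i\otimes\delta_i$ works. The same definition is used over any Hopf algebra.

**Lemma 1.** A special Frobenius algebra is separable in $\mathcal C$, and its unit splits: there is an $H$-linear $\rho:A\to\Bbbk$ with $\rho(1)=1$.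

*Proof.* Put $e=\beta_A^{-1}\Delta_A(1)$. It is invariant because $\Delta_A\circ\eta$ is a morphism. Since $\Delta_A$ is a bimodule map, $a\Delta_A(1)=\Delta_A(a)=\Delta_A(1)a$. Also $m(e)=\beta_A^{-1}m\Delta_A(1)=1$. Finally put $\rho=\beta_{\mathbb 1}^{-1}\varepsilon$. $\blacksquare$

**Lemma 2.** If $A$ is separable in $\mathcal C$, its underlying $\Bbbk$-algebra is semisimple; in particular it has no nonzero nilpotent ideal.

*Proof.* Let $N\subset M$ be $A$-modules and $p:M\to N$ a linear projection. Put $P(v)=\sum e_i\,p(e^iv)$. From $ae=ea$ we get $aP(v)=\sum ae_i\,p(e^iv)=\sum e_i\,p(e^iav)=P(av)$, and $P(v)=\sum e_ie^iv=v$ for $v\in N$. So $N$ has the complement $\ker P$, and $A$ is semisimple.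

Let $I$ be a nilpotent ideal. Write $A=I\oplus J$ as left modules and $1=f+g$ with $f\in I$, $g\in J$. For $a\in I$ the element $ag=a-af$ lies in $I\cap J=0$, so $a=af\in I^2$. Thus $I=I^2=I^3=\dots=0$. $\blacksquare$

**Lemma 3.** Let $A$ be a commutative algebra in $\mathcal C$ without nonzero nilpotent ideals, and let $x\in A$ be a weight vector with $Ex=0$. Then $xA=Ax$ is an ideal. If $x^2=0$, then $x=0$.

*Proof.* By (3) and the bijectivity of $K^n$ on $A$, $xA=Ax$, so this is an ideal. If $x^2=0$, then $(xA)(xA)=x(Ax)A=x(xA)A=x^2A=0$. So $xA=0$ and $x=x1=0$. $\blacksquare$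

**Proposition 1.** If $\ell$ is square-free, every rigid Frobenius algebra $A$ in $\mathcal C$ is isomorphic to $\mathbb 1$.

*Proof.* Let $L\subset A$ be a simple submodule, and let $0\ne x\in L$ satisfy $Ex=0$, $Kx=q^{2n}x$.

*The weight of $x$ is trivial.* Formula (3) with $b=x$ gives
$$x^2=K^n(x)\,x=q^{2n^2}x^2 .$$
If $\ell\nmid n^2$, then $x^2=0$, so $x=0$ by Lemma 3, a contradiction. Hence $\ell\mid n^2$. As $\ell$ is square-free, $\ell\mid n$, so $Kx=x$.

*$L$ is trivial.* Let $N$ be the span of $F^jx$ for $1\le j\le \ell-1$. It is stable under $K$ and $F$. It is stable under $E$: first, $EFx=FEx+\frac{K-K^{-1}}{q-q^{-1}}x=0$; and for $j\ge2$, $EF^jx=F(EF^{j-1}x)+(\text{scalar})F^{j-1}x$ lies in $N$ by induction. The weights $q^{-2j}$ in $N$ differ from $1$, so $x\notin N$. Thus $N\subsetneq L$ is a submodule, $N=0$ and $Fx=0$. So $L=\Bbbk x$ is trivial, and $L\subset A^H=\Bbbk1$ by connectedness.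

*Conclusion.* Every simple submodule of $A$ is $\Bbbk1$. With $\rho$ from Lemma 1, $A=\Bbbk1\oplus\ker\rho$ as $H$-modules. If $\ker\rho\ne0$, it would contain a simple submodule, hence $1$, but $\rho(1)=1$. So $A=\Bbbk1$. $\blacksquare$

For $\ell=3$ one sees this with bare hands: a highest weight vector of weight $q^2$ ($n=1$) satisfies $x^2=q^2x^2$, one of weight $q^4=q$ ($n=2$) satisfies $x^2=q^8x^2=q^2x^2$, and both squares vanish. What changes when $\ell$ has a square factor?

## 2. At $\ell=9$ the weights alone decide nothing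

Only one line used that $\ell$ is square-free: from $\ell\mid n^2$ to $\ell\mid n$. For $\ell=9$ and $n=3$ the relation $x^2=q^{2n^2}x^2$ is $x^2=q^{18}x^2=x^2$ and says nothing. No better use of weights and of rule (3) alone will help, because of the following algebra, which forgets $E$ and $F$.

**Example.** Let $\ell=9$ and $B=\Bbbk[x]/(x^3-1)$ with $Kx=q^6x$. The action is well defined, as $K(x^3)=q^{18}x^3=x^3$. Consider $B$ in the category of $\Bbbk[K]/(K^9-1)$-modules with braiding $a\otimes b\mapsto K^nb\otimes a$ for $Ka=q^{2n}a$. Since $x^a$ has $n=3a$ and $K^{3a}x^b=q^{18ab}x^b=x^b$, the braiding on $B\otimes B$ is the flip, so $B$ is commutative. It is connected, since $q^{6a}=1$ only for $3\mid a$. It is special Frobenius with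
$$\Delta_B(x^b)=\sum_{a\in\mathbb Z/3}x^{b+a}\otimes x^{-a},\qquad \varepsilon(x^a)=\delta_{a,0}.$$
Indeed $\Delta_B$ and $\varepsilon$ commute with $K$. Shifting $a$ shows that $\Delta_B$ is a bimodule map. Both iterated coproducts of $x^b$ are the sum of all $x^i\otimes x^j\otimes x^k$ with $i+j+k\equiv b$ modulo $3$. The counit axioms are immediate, $m\Delta_B=3\,\mathrm{id}$ and $\varepsilon(1)=1$. So $B$ is a rigid Frobenius algebra of dimension $3$ there.

In $B$ the vector $x$ is not nilpotent but invertible. So in $\mathcal C$ we must ask what $E$ and $F$ have against an *invertible* highest weight vector of nontrivial weight.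

Here is the answer. Suppose $A$ is an algebra in $\mathcal C$, $L\subset A$ is a simple module of dimension greater than $1$, and its highest weight vector $x$ is invertible in $A$, with inverse $y$. Then $0=E(1)=E(xy)=xE(y)+E(x)K(y)=xE(y)$, so $E(y)=0$. On the other hand, $x$ sits at the end of a chain in $L$: $x=E(z)$ for some $z\in L$ (proved below). Therefore
$$1=yx=yE(z)=E(yz),$$
where the last step is (1) with $E(y)=0$. So $1$ lies in the image of $E$, and every $H$-linear map $\rho:A\to\Bbbk$ satisfies $\rho(1)=\epsilon(E)\rho(yz)=0$. The unit cannot split.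

It remains to show that highest weight vectors are invertible, and here connectedness enters. Nothing is special to $\mathfrak{sl}_2$, so we run the argument for all Lie types.

## 3. Invertible highest weight vectors, in all Lie types

**Setting.** Let $(a_{ij})$ be the Cartan matrix of a semisimple Lie algebra $\mathfrak g$ of rank $r$, with symmetrizers $d_i\in\{1,2,3\}$, root lattice $Q$, and $(\alpha_i,\alpha_j)=d_ia_{ij}$. Let $\ell\ge3$ be odd, prime to $\det(a_{ij})$, and prime to $3$ if $\mathfrak g$ has a $G_2$ factor; let $q$ be a primitive $\ell$-th root of unity. Let $U=u_q(\mathfrak g)$ be Lusztig's small quantum group, generated by $K_\mu$ ($\mu\in Q/\ell Q$; $K_i=K_{\alpha_i}$), $E_i$, $F_i$; the $K_\mu$ are grouplike with $K_\mu K_\nu=K_{\mu+\nu}$ and span $U^0$. We use only these standard facts (Lusztig, *Quantum groups at roots of 1*, Geom. Dedicata 35 (1990), and *Introduction to Quantum Groups*; for $R$ also Rosso and Lyubashenko), which may be read as hypotheses of Theorem 2: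

- $K_\mu E_iK_\mu^{-1}=q^{(\mu,\alpha_i)}E_i$, $K_\mu F_iK_\mu^{-1}=q^{-(\mu,\alpha_i)}F_i$, $[E_i,F_j]=\delta_{ij}\frac{K_i-K_i^{-1}}{q^{d_i}-q^{-d_i}}$.
- $\Delta(E_i)=E_i\otimes K_i+1\otimes E_i$ and $\Delta(F_i)=F_i\otimes1+K_i^{-1}\otimes F_i$.
- $U=U^+U^0U^-$, where $U^+=\langle E_i\rangle$ and $U^-=\langle F_i\rangle$ are finite-dimensional and graded by height with degree-$0$ part $\Bbbk$. So the augmentation ideals $U^\pm_{>0}$ are nilpotent.
- $R\in R_0+\sum_i(U\otimes U)(E_i\otimes1)$ with $R_0=\ell^{-r}\sum_{\mu,\nu\in Q/\ell Q}q^{-(\mu,\nu)}K_\mu\otimes K_\nu$.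

For $\mathfrak g=\mathfrak{sl}_2$ these hold for every odd $\ell\ge3$ with $U=H$. There $Q=\mathbb Z\alpha$, $(\alpha,\alpha)=2$, $K_{i\alpha}=K^i$. The commutation relations let us reorder any monomial, so the $E^aK^bF^c$ span $H$. The terms of $R$ with $k=0$ form $R_0$, and for $k\ge1$, $E^kK^i\otimes F^kK^j$ is a scalar times $(K^iE^{k-1}\otimes F^kK^j)(E\otimes 1)$.

**Weights.** The determinant of $(d_ia_{ij})$ is $\prod d_i\cdot\det(a_{ij})$, which is prime to $\ell$. So $\lambda\mapsto q^{(\cdot,\lambda)}$ is injective from $Q/\ell Q$ to its group of characters; both have $\ell^r$ elements, hence every character is $\mu\mapsto q^{(\mu,\lambda)}$ for a unique $\lambda\in Q/\ell Q$. The $K_\mu$ commute and have finite order, so every module is a direct sum of weight spaces, and we say that $x$ has weight $\lambda$ if $K_\mu x=q^{(\mu,\lambda)}x$ for all $\mu$. If moreover $E_ix=0$ for all $i$, then $R(x\otimes b)=R_0(x\otimes b)=\ell^{-r}\sum_{\mu,\nu}q^{(\mu,\lambda-\nu)}x\otimes K_\nu b=x\otimes K_\lambda b$,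 because the sum over $\mu$ is $\ell^r$ for $\nu=\lambda$ and $0$ otherwise. So
$$c(x\otimes b)=K_\lambda b\otimes x,\quad\text{and in a commutative algebra}\quad xb=K_\lambda(b)\,x. \tag{4}$$

**Theorem 2.** Let $A$ be a connected commutative algebra in $u_q(\mathfrak g)\text{-mod}$ such that

1. the underlying $\Bbbk$-algebra has no nonzero nilpotent ideal, and
2. the unit $\eta:\mathbb 1\to A$ splits in $u_q(\mathfrak g)\text{-mod}$.

Then $A\cong\mathbb 1$. In particular the only rigid Frobenius algebra in $u_q(\mathfrak g)\text{-mod}$ is $\mathbb 1$.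

*Proof.* Let $L\subset A$ be a simple submodule. The space of vectors of $L$ killed by all $E_i$ is nonzero, since it contains the last nonzero $(U^+_{>0})^nL$, and it is stable under all $K_\mu$. So it contains a weight vector $x\ne0$; let $\lambda$ be its weight.

**Step 1: if $\dim L>1$, then $x=\sum_iE_i(z_i)$ with $z_i\in L$.** This says that $x$ is not a generator of $L$ over $U^+$. In the same way as above, $L$ contains a weight vector $y_0\ne0$ killed by all $F_i$. Since $L$ is simple, $L=U^+U^0U^-y_0=U^+y_0=\Bbbk y_0+U^+_{>0}y_0$. So $P:=U^+_{>0}L$ has codimension at most $1$ in $L$. Suppose $x\notin P$. Then $L=\Bbbk x\oplus P$, and since $U^+_{>0}x=0$ we get $P=U^+_{>0}L=U^+_{>0}P$. As $U^+_{>0}$ is nilpotent, $P=0$ and $L=\Bbbk x$. So if $\dim L>1$, then $x\in P=\sum_iE_iU^+L=\sum_iE_iL$.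

**Step 2: $x$ is invertible, and its inverse is killed by all $E_i$.** This is where commutativity, hypothesis (1) and connectedness are used. By (4) and the bijectivity of $K_\lambda$, $I:=xA=Ax$ is a nonzero ideal. By (1) the radical of $A$, a nilpotent ideal, is zero, so $A$ is semisimple and $I=fA$ with $f$ a central idempotent, the identity element of $I$. We show that $f$ is invariant.

Each $K_\mu$ is an algebra automorphism with $K_\mu(I)=I$, because $K_\mu x\in\Bbbk^\times x$. It fixes the identity element of $I$, so $K_\mu(f)=f$. Next,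
$$E_i(f)=E_i(f\cdot f)=E_i(f)K_i(f)+fE_i(f)=2fE_i(f).$$
Multiplying by $f$ gives $fE_i(f)=2fE_i(f)$, so $fE_i(f)=0$ and $E_i(f)=0$. Likewise $F_i(f)=F_i(f)f+K_i^{-1}(f)F_i(f)=2fF_i(f)$ gives $F_i(f)=0$. So $f$ is a nonzero idempotent in $A^U$, which equals $\Bbbk1$ by connectedness. Hence $f=1$ and $xA=Ax=A$, so $x$ is invertible. Put $y=x^{-1}$. From $0=E_i(xy)=E_i(x)K_i(y)+xE_i(y)=xE_i(y)$ we get $E_i(y)=0$.

**Step 3: $L=\Bbbk1$.** Here the splitting is used. Let $\rho:A\to\Bbbk$ be $U$-linear with $\rho(1)=1$. If $\dim L>1$, write $x=\sum E_i(z_i)$ by Step 1. As $E_i(yz_i)=E_i(y)K_i(z_i)+yE_i(z_i)=yE_i(z_i)$,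
$$1=yx=\sum_iyE_i(z_i)=\sum_iE_i(yz_i),\qquad\text{so}\qquad 1=\rho(1)=\sum_i\epsilon(E_i)\rho(yz_i)=0,$$
a contradiction. So $\dim L=1$. The nilpotent elements $E_i,F_i$ act on $L$ by $0$, hence $K_i-K_i^{-1}=0$ on $L$, so $K_i^2=1=K_i^\ell$ and, $\ell$ being odd, $K_i=1$. Thus $L$ is trivial and $L\subset A^U=\Bbbk1$.

**Step 4: from the socle to $A$.** By Step 3 every simple submodule of $A$ is $\Bbbk1$. As $A=\Bbbk1\oplus\ker\rho$ and $1\notin\ker\rho$, the module $\ker\rho$ has no simple submodule, so it is $0$ and $A=\Bbbk1$.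

*Rigid Frobenius algebras.* The proofs of Lemmas 1 and 2 hold over any Hopf algebra. They show that a rigid Frobenius algebra satisfies (1) and (2). $\blacksquare$

**Corollary 3 (the conjecture).** For every odd $\ell\ge3$, every rigid Frobenius algebra in $\mathcal C=u_q(\mathfrak{sl}_2)\text{-mod}$ is isomorphic to $\mathbb 1$. So $\mathcal C$ is completely anisotropic.

## 4. Separable algebras over $\mathfrak{sl}_2$ without connectedness

Can we do without connectedness and the splitting of the unit? For $\mathfrak{sl}_2$ the invariant separability element $e$ suffices.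

**Theorem 4.** Let $A\ne0$ be a commutative algebra in $\mathcal C=u_q(\mathfrak{sl}_2)\text{-mod}$ that is separable in $\mathcal C$; connectedness and a Frobenius structure are not assumed. Then $H$ acts trivially on $A$ (through the counit), and $A\cong\Bbbk^n$ as algebras in $\mathcal C$. Conversely, every $\Bbbk^n$ with trivial action is commutative and separable in $\mathcal C$.

By Lemma 1 this gives a second proof of Corollary 3: the action is trivial, so $\dim A=\dim\operatorname{Hom}_{\mathcal C}(\mathbb 1,A)=1$.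

The model is the classical fact that a derivation $\delta$ of an ordinary commutative algebra with separability element $e$ is zero. Put $w=\sum\delta(e_i)e^i$ and apply $m\circ(\delta\otimes1)$ to $ea=ae$; this gives $wa=\delta(a)+aw$, hence $\delta(a)=wa-aw=0$. In our situation $E$ is a derivation only up to a twist. We get $\delta(a)=wa-K^{-1}(a)w$, and the last step stops working: the two terms do not cancel, and (3) does not apply to $w$ unless $Ew=0$. The way out is to prove that $w$ is nilpotent. Its last nonzero power will be a highest weight vector, and Lemma 3 forbids that.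

*Proof of Theorem 4.* Put $D=K^{-1}E$. Then $\Delta(D)=D\otimes1+K^{-1}\otimes D$, so on $A$
$$D(ab)=D(a)\,b+K^{-1}(a)\,D(b). \tag{5}$$
Moreover $KD=q^2DK$, so $D^nK^{-1}=q^{2n}K^{-1}D^n$. Also $D^\ell\in\Bbbk^\times K^{-\ell}E^\ell=0$, and $D$ and $E$ have the same kernel on every module.

**Step 1: $D$ is a twisted inner derivation.** The purpose is to pack the operator $D$ into one element. Let $w=\sum D(e_i)e^i$ and apply $m\circ(D\otimes1)$ to $ea=ae$. The left side gives $\sum D(e_i)e^ia=wa$. The right side is, by (5),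
$$\sum D(ae_i)e^i=D(a)\sum e_ie^i+K^{-1}(a)\sum D(e_i)e^i=D(a)+K^{-1}(a)w.$$
Hence
$$D(a)=wa-K^{-1}(a)\,w\qquad(a\in A). \tag{6}$$
From $(K\otimes K)e=e$ and $KD=q^2DK$ we get $K(w)=\sum KD(e_i)K(e^i)=q^2\sum D(Ke_i)K(e^i)=q^2w$. So $K(w^n)=q^{2n}w^n$, and (6) with $a=w^n$ gives, for $n\ge0$,
$$D(w^n)=(1-q^{-2n})\,w^{n+1}. \tag{7}$$

**Step 2: $w^\ell=0$.** We compare $w^n$ with $w_n:=\sum D^n(e_i)e^i$, which vanishes at $n=\ell$; this step uses the invariance of $e$ under $D$. That invariance reads $(D\otimes1)e+(K^{-1}\otimes D)e=0$. Applying $D^n\otimes1$ and using $D^nK^{-1}=q^{2n}K^{-1}D^n$,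
$$(K^{-1}D^n\otimes D)e=-q^{-2n}(D^{n+1}\otimes1)e.$$
Together with (5) this yields
$$D(w_n)=\sum D^{n+1}(e_i)e^i+\sum K^{-1}D^n(e_i)\,D(e^i)=(1-q^{-2n})\,w_{n+1}. \tag{8}$$
So $w_n$ and $w^n$ satisfy the same recursion, and $w_1=w$. If $w_n=w^n$ with $1\le n\le\ell-1$, then (7) and (8) give $(1-q^{-2n})w_{n+1}=(1-q^{-2n})w^{n+1}$. Here $q^{-2n}\ne1$, so $w_{n+1}=w^{n+1}$. Thus $w_n=w^n$ for $1\le n\le\ell$, and $w^\ell=w_\ell=\sum D^\ell(e_i)e^i=0$.

**Step 3: $w=0$.** This step uses commutativity. Let $k\ge0$ be maximal with $x:=w^k\ne0$; it exists since $w^0=1\neq0$ and $w^\ell=0$. Suppose $k\ge1$. By (7), $D(x)\in\Bbbk w^{k+1}=0$, so $Ex=0$; also $Kx=q^{2k}x$. So $x$ is a highest weight vector, and $x^2=w^{2k}=0$ because $2k\ge k+1$. By Lemma 2, $A$ has no nonzero nilpotent ideal, so Lemma 3 gives $x=0$, a contradiction. Hence $k=0$, that is, $w=0$.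

**Step 4: the action is trivial.** By (6), $D=0$ on $A$, so $E=0$ on $A$. Then $K-K^{-1}=(q-q^{-1})(EF-FE)=0$ on $A$, so $K^2=1$; with $K^\ell=1$ and $\ell$ odd, $K=1$ on $A$. Finally $F=KFK^{-1}=q^{-2}F$ on $A$ gives $F=0$. So $H$ acts through $\epsilon$. By (2) with $n=0$ the braiding on $A\otimes A$ is the flip, so $A$ is an ordinary commutative algebra, semisimple by Lemma 2, and $A\cong\Bbbk^n$.

*Converse.* On $\Bbbk^n$ with trivial action the braiding is the flip, again by (2), so $\Bbbk^n$ is commutative, and $e=\sum\delta_i\otimes\delta_i$ is a separability element. $\blacksquare$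

## 5. Three algebras that use up the hypotheses of Theorem 2

Commutativity, hypothesis (1) and hypothesis (2) are each needed, already for $\mathfrak{sl}_2$.

**Without commutativity: $\operatorname{End}_\Bbbk(V)$.** Let $V$ be the two-dimensional simple module, with basis $v_0,v_1$, $Kv_0=qv_0$, $Kv_1=q^{-1}v_1$, $Ev_1=v_0$, $Fv_0=v_1$, $Ev_0=Fv_1=0$. Let $A=\operatorname{End}_\Bbbk(V)$ with $h\cdot a=\sum h_1aS(h_2)$, where $S(K)=K^{-1}$, $S(E)=-EK^{-1}$, $S(F)=-KF$. The invariants are $\operatorname{End}_H(V)=\Bbbk$ by Schur's lemma, so $A$ is connected. With matrix units $E_{ij}$, put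
$$\varepsilon(a)=\operatorname{Tr}(Ka),\qquad \Delta_A(1)=\sum_{i,j}E_{ij}K^{-1}\otimes E_{ji},\qquad \Delta_A(a)=a\Delta_A(1)=\Delta_A(1)a .$$
The last equality holds because $\sum_{i,j}E_{kl}E_{ij}\otimes E_{ji}=\sum_jE_{kj}\otimes E_{jl}=\sum_{i,j}E_{ij}\otimes E_{ji}E_{kl}$; multiply the first factors by $K^{-1}$ on the right. So $\Delta_A$ is a bimodule map.

- *$\varepsilon$ is $H$-linear.* On generators one checks $S^2(h)=KhK^{-1}$. So $S(h_2)K=KS^{-1}(h_2)$ and $\sum S(h_2)Kh_1=K\sum S^{-1}(h_2)h_1=\epsilon(h)K$. Hence $\varepsilon(h\cdot a)=\operatorname{Tr}(\sum S(h_2)Kh_1a)=\epsilon(h)\varepsilon(a)$.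
- *$\Delta_A$ is $H$-linear.* The form $\kappa(a,b)=\varepsilon(ab)$ is invariant, and nondegenerate since $K$ is invertible. Invariance gives $\kappa(h\cdot a,b)=\sum\kappa(h_1\cdot a,h_2S(h_3)\cdot b)=\kappa(a,S(h)\cdot b)$, so $\Phi:a\mapsto\kappa(a,-)$ is an $H$-isomorphism from $A$ to its dual $A^*$. As $\kappa(E_{ji},E_{kl}K^{-1})=\operatorname{Tr}(E_{ji}E_{kl})=\delta_{ik}\delta_{jl}$, the element $\Delta_A(1)$ is the image of the invariant coevaluation element of $A\otimes A^*$ under $\mathrm{id}\otimes\Phi^{-1}$. So it is invariant, and $\Delta_A(a)=a\Delta_A(1)$ is $H$-linear in $a$.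
- *Coalgebra axioms.* Write $\Delta_A(1)=\sum p_i\otimes q_i$. Then $(\Delta_A\otimes\mathrm{id})\Delta_A(1)=\sum\Delta_A(1)p_i\otimes q_i=\sum p_j\otimes q_jp_i\otimes q_i=\sum p_j\otimes q_j\Delta_A(1)=(\mathrm{id}\otimes\Delta_A)\Delta_A(1)$; multiplying by $a$ on the left gives coassociativity. The counit axioms at $1$ are $\sum\operatorname{Tr}(KE_{ij}K^{-1})E_{ji}=1$ and $\sum E_{ij}K^{-1}\operatorname{Tr}(KE_{ji})=KK^{-1}=1$; multiplying by $a$ on the right, respectively left, gives them in general.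
- *Special.* $m\Delta_A(1)=\sum E_{ij}K^{-1}E_{ji}=\operatorname{Tr}(K^{-1})1=(q+q^{-1})1$ and $\varepsilon(1)=\operatorname{Tr}(K)=q+q^{-1}$. This is nonzero, since $q^2=-1$ would force $q^4=1$, impossible for odd $\ell\ge3$.

So $A$ is connected special Frobenius, satisfies (1) and (2), and $A\not\cong\mathbb 1$.

**Without (1): a square-zero extension.** Let $A=\mathbb 1\oplus L$ with $L$ a nontrivial simple module and $L\cdot L=0$. It is connected since $\operatorname{Hom}_{\mathcal C}(\mathbb 1,L)=0$. It is commutative because $c$ is compatible with $\mathbb 1$ and maps $L\otimes L$ to $L\otimes L$, where $m=0$. Its unit splits, and $A\not\cong\mathbb 1$.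

**Without (2): a quantum line.**

**Proposition 5.** For $\alpha\in\Bbbk$ let $A_\alpha=\Bbbk[x]/(x^\ell-\alpha)$ with
$$Kx^n=q^{-2n}x^n,\qquad Ex^n=q^{-(n-1)}[n]x^{n-1},\qquad Fx^n=-q^{n}[n]x^{n+1}.$$
This is a connected commutative algebra in $\mathcal C$ of dimension $\ell$. For $\alpha\ne0$ its underlying algebra is $\Bbbk^\ell$, which is semisimple. The unit does not split.

*Proof.* **Step 1: the formulas define an algebra in $\mathcal C$.** We work first on $\Bbbk[x]$. The product rules (1) for $x^a\cdot x^b$ amount to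
$$q^{-(a+b-1)}[a+b]=q^{-(b-1)}[b]+q^{-2b}q^{-(a-1)}[a],\qquad q^{a+b}[a+b]=q^{2a}q^b[b]+q^a[a].$$
Multiplying the first by $q^{a+b-1}$ and dividing the second by $q^{a+b}$, both become the identity $[a+b]=q^a[b]+q^{-b}[a]$. The relations $KEK^{-1}=q^2E$ and $KFK^{-1}=q^{-2}F$ are clear, and $K^\ell=1$. Next, $EFx^n=-[n][n+1]x^n$ and $FEx^n=-[n][n-1]x^n$, so
$$(EF-FE)x^n=-[n]\bigl([n+1]-[n-1]\bigr)x^n=-[n](q^n+q^{-n})x^n=\frac{q^{-2n}-q^{2n}}{q-q^{-1}}x^n=\frac{K-K^{-1}}{q-q^{-1}}x^n .$$
Finally $E^\ell=F^\ell=0$, because $\ell$ consecutive quantum integers include some $[j]$ with $\ell\mid j$, which is $0$. Since $[\ell]=0$, $x^\ell$ is invariant: $Ex^\ell=Fx^\ell=0$ and $Kx^\ell=x^\ell$. So $h((x^\ell-\alpha)b)=(x^\ell-\alpha)\,hb$, and the ideal $(x^\ell-\alpha)$ is $H$-stable. For $\alpha\ne0$ the polynomial $x^\ell-\alpha$ has $\ell$ distinct roots, so $A_\alpha\cong\Bbbk^\ell$ as an algebra.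

**Step 2: connected, and the unit does not split.** Since $[n]\ne0$ for $1\le n<\ell$, $E$ kills $\sum_{n<\ell}c_nx^n$ only if $c_n=0$ for $1\le n<\ell$. So $A_\alpha^H=\Bbbk1$. As $1=Ex$, every $H$-linear map $A_\alpha\to\Bbbk$ kills $1$.

**Step 3: commutativity reduces to braiding with the generator.** Let $Z=\{b: mc(a\otimes b)=ab\ \text{for all } a\}$. It contains $1$. Write $R=\sum R^{(1)}\otimes R^{(2)}$. The axiom $(\mathrm{id}\otimes\Delta)R=R_{13}R_{12}$ gives $mc(a\otimes bb')=\sum(R^{(2)}b)\;mc(R^{(1)}a\otimes b')$. For $b,b'\in Z$ this is $\sum(R^{(2)}b)(R^{(1)}a)\,b'=abb'$. So $Z$ is a subalgebra, and it is enough to show $x\in Z$, that is, $mc(x^n\otimes x)=x^{n+1}$ for $0\le n\le\ell-1$.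

**Step 4: the computation.** Let $Ka=q^{2s}a$ and $Kb=q^{2p}b$. In the terms of $R$ with a given $k$, the sum over $i$ of $q^{2i(k+s-j)}$ selects $j\equiv s+k$ and leaves $q^{-2kj+2pj}$. So these terms act as
$$\frac{(q-q^{-1})^k}{[k]!}q^{k(k-1)/2}\,q^{2(s+k)(p-k)}\,E^k\otimes F^k .$$
For $a=x^n$, $b=x$ we have $s=-n$, $p=-1$ and
$$F^kx=(-1)^kq^{k(k+1)/2}[k]!\,x^{k+1},\qquad E^kx^n=q^{-k(n-1)+k(k-1)/2}[n][n-1]\cdots[n-k+1]\,x^{n-k}.$$
Here $2(s+k)(p-k)=2(n-k)(k+1)=2n+2nk-2k-2k^2$. Adding all exponents of $q$, we get $mc(x^n\otimes x)=S_nx^{n+1}$ with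
$$S_n=\sum_{k=0}^n(-1)^k(q-q^{-1})^k[n]\cdots[n-k+1]\;q^{\,2n+kn-k-k^2+k(k-1)/2}.$$
Now $(q-q^{-1})^k[n]\cdots[n-k+1]=\prod_{j<k}(q^{n-j}-q^{-(n-j)})=q^{-kn+k(k-1)/2}\prod_{j<k}(q^{2(n-j)}-1)$, and the exponents add up to $2n-2k$. Hence
$$S_n=\sum_{k=0}^nq^{2(n-k)}T_k,\qquad T_k=\prod_{j=0}^{k-1}\bigl(1-q^{2(n-j)}\bigr).$$
Since $T_{k+1}=T_k(1-q^{2(n-k)})$, we have $q^{2(n-k)}T_k=T_k-T_{k+1}$. The sum telescopes to $T_0-T_{n+1}=1-0=1$, because $T_{n+1}$ contains the factor $1-q^0$. $\blacksquare$

It is instructive to run Section 4 on $A_\alpha$ with $\alpha\ne0$. The element $e=\frac1\ell\sum_{i=0}^{\ell-1}x^i\otimes x^{-i}$ is $K$-invariant and satisfies $m(e)=1$ and $ae=ea$. Step 1 of the proof of Theorem 4 uses only this much, so (6) and (7) hold. From $D(x^i)=q^{i-1}[i]x^{i-1}=\frac{q^{2i}-1}{q^2-1}x^{i-1}$ and $\sum_{i=0}^{\ell-1}q^{2i}=0$ we find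
$$w=\frac1\ell\sum_{i=0}^{\ell-1}\frac{q^{2i}-1}{q^2-1}\,x^{-1}=\frac{1}{1-q^2}\,x^{-1},$$
which is invertible. So $w^\ell\ne0$: without invariance of $e$ under $D$, it is Step 2 that breaks down. This $A_\alpha$ is commutative with semisimple underlying algebra, and the action is not trivial, so by Theorem 4 no separability element of $A_\alpha$ is $H$-invariant.
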